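\title{Clique covers of the unit-transfer graph and the fixed-degree defect hierarchy}

\begin{abstract}
The vertices of the unit-transfer graph $G_q(d)$ are the vectors in $\mathbb Z_{\ge0}^q$ with coordinate sum $d$, and two of them are adjacent when they differ by $e_i-e_j$. Its independence number $\alpha_q(d)$ is at least $\frac1q\binom{q+d-1}{d}$, and fractional covers by the cliques $\{b+e_1,\dots,b+e_q\}$ give upper bounds. We prove the fixed-degree defect hierarchy conjecture: for $d\ge 2k+3$ the recursively defined clique weights of level $k$ are positive and form a fractional cover, so that $\alpha_q(d)=\frac1q\binom{q+d-1}{d}+O_d(q^{d-k-2})$. The proof rests on a closed formula for the weights as integrals of products of truncated exponential series. We also show that the range $d\ge 2k+3$ is sharp, and we determine the leading error term, of order $q^{\lfloor d/2\rfloor}$, of the best bound that covers by these cliques can give.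
\end{abstract}

\section{Introduction}

\subsection{The graph and its upward cliques}

Let $q\ge2$ and $d\ge1$ be integers, let $e_1,\dots,e_q$ be the standard basis of $\mathbb Z^q$, and put
\[
\Delta_q(d)=\{x\in\mathbb Z_{\ge0}^q:\ x_1+\dots+x_q=d\},\qquad N=|\Delta_q(d)|=\binom{q+d-1}{d}.
\]
The \emph{unit-transfer graph} $G_q(d)$ has vertex set $\Delta_q(d)$, and two vectors are adjacent if they differ by $e_i-e_j$ for some $i\ne j$. A vertex is a placement of $d$ identical tokens in $q$ boxes, and an edge moves one token to another box. The independence number $\alpha_q(d)$, also called the \emph{spreading number}, is the largest size of a set of pairwise nonadjacent vertices. We study it for fixed $d$ as $q\to\infty$; the constants implied by $O_d$ and $\Theta_d$ depend only on $d$.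

For $b\in\Delta_q(d-1)$, the \emph{upward clique} with \emph{anchor} $b$ is $K_b=\{b+e_1,\dots,b+e_q\}$, a set of $q$ pairwise adjacent vertices. Every edge lies in such a clique: if $x-x'=e_i-e_j$, then $x,x'\in K_{x-e_i}$. A vertex $x$ lies in $K_b$ exactly when $b=x-e_j$ with $x_j\ge1$, so it lies in $\ell(x)$ upward cliques, where $\ell(x)$ is the number of nonzero coordinates of $x$. Given real weights $w=(w_b)$ on the anchors, the \emph{coverage} of $x$ is
\[
F_w(x)=\sum_{b:\,x\in K_b}w_b=\sum_{j:\,x_j\ge1}w_{x-e_j},
\]
and $w$ is a \emph{fractional cover} if $F_w(x)\ge1$ for all $x\in\Delta_q(d)$. Let $\tau_q(d)$ be the minimum of the total weight $\sum_bw_b$ over nonnegative fractional covers. (This is a finite linear program; it is feasible, since $w\equiv1$ is a cover, and bounded below by $0$, so the minimum is attained.) Dually, a \emph{fractional packing} is a function $y\ge0$ on the vertices with $\sum_{x\in K_b}y(x)\le1$ for every anchor $b$.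

\begin{lemma}\label{lem:basic}
\begin{enumerate}
\item[(a)] For all real weights $w$, $\ \sum_bw_b=\frac Nq+\frac1q\sum_x\bigl(F_w(x)-1\bigr)$.
\item[(b)] For every fractional packing $y$, $\ \sum_xy(x)\le\tau_q(d)$.
\item[(c)] $N/q\le\alpha_q(d)\le\tau_q(d)$.
\item[(d)] Exactly $\binom qs\binom{d-1}{s-1}$ vertices $x$ have $\ell(x)=s$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Each clique has $q$ vertices, so $\sum_xF_w(x)=q\sum_bw_b$.

(b) If $w$ is a nonnegative cover, then
\[
\sum_xy(x)\le\sum_xy(x)F_w(x)=\sum_bw_b\sum_{x\in K_b}y(x)\le\sum_bw_b .
\]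

(c) An independent set meets each clique in at most one vertex, so its indicator function is a fractional packing, and (b) gives the upper bound. For the lower bound, color $x$ by $\sum_iix_i \bmod q$. The colors of adjacent vertices differ by $i-j$ with $i\ne j$ in $\{1,\dots,q\}$, which is nonzero modulo $q$. So the $q$ color classes are independent, and one of them has at least $N/q$ vertices.

(d) Choose the $s$ nonzero positions, and then a composition of $d$ into $s$ positive parts.
\end{proof}

By (a), a cover costs $N/q$ plus $1/q$ times its total excess coverage, so a nonnegative cover with $F_w\equiv1$ would prove $\alpha_q(d)=N/q$. For $d=1$ this happens: the graph is the single clique $K_0$. For $d=2$ it does not: the vertices $2e_1,\dots,2e_q$ are independent and the cliques $K_{e_1},\dots,K_{e_q}$ contain all vertices, so $\alpha_q(2)=\tau_q(2)=q$, while $N/q=(q+1)/2$. Exact coverage everywhere is thus too much to ask, and the question is how close to $N/q$ one can get. Part (d) says where exactness matters most. There are $\Theta_d(q^{d-r})$ vertices with $\ell(x)=d-r$, so a cover with bounded weights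 that is exact on all vertices with $\ell(x)\ge d-k$ has total excess $O_d(q^{d-k-1})$ and proves $\alpha_q(d)=N/q+O_d(q^{d-k-2})$.

\subsection{Types, defects, and the recursive weights}

Permuting the coordinates preserves the graph and permutes the upward cliques. Averaging a cover over all permutations gives a cover of the same total weight that is constant on orbits, so it is natural to look for weights of this kind. Orbits are described by partitions. The \emph{type} of a vector is the partition formed by its nonzero coordinates; vertices have types in $\mathcal P_d$ and anchors have types in $\mathcal P_{d-1}$, where $\mathcal P_n$ is the set of partitions of $n$. We write $\ell(\lambda)$ for the number of parts of $\lambda$ and use exponents for multiplicities, as in $2^21^3=(2,2,1,1,1)$. The \emph{defect} of $\lambda\in\mathcal P_n$ is $\operatorname{def}(\lambda)=n-\ell(\lambda)$, and the defect of a vector is that of its type. Thus a vertex has defect $r$ exactly when $\ell(x)=d-r$.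

For a partition $\mu$ with parts $\mu_1,\dots,\mu_\ell$, let $\mu-e_i$ and $\mu+e_i$ be obtained by decreasing, respectively increasing, the $i$th part by $1$ (a part that becomes $0$ is deleted), and let $\mu\cup1$ be $\mu$ with a new part $1$. Sums over $i$ run over the positions $1,\dots,\ell$, so equal parts are counted with multiplicity. If the weight of an anchor depends only on its type $\lambda$, we write it $w_\lambda$; the coverage of a vertex then depends only on its type $\mu$, and equals
\begin{equation}\label{eq:F}
F_w(\mu)=\sum_{i=1}^{\ell(\mu)}w_{\mu-e_i}.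
\end{equation}
A family $(w_\lambda)_{\lambda\in\mathcal P_{d-1}}$ is called a fractional cover if $F_w(\mu)\ge1$ for all $\mu\in\mathcal P_d$. Every type occurs when $q\ge d$, so this means that it covers $\Delta_q(d)$ for all $q\ge d$, and it then covers $\Delta_q(d)$ for every $q$.

Removing a token lowers the size of a partition by one, and lowers its length only if the part was $1$. Hence
\begin{equation}\label{eq:def}
\operatorname{def}(\mu-e_i)=\begin{cases}\operatorname{def}(\mu)-1,&\mu_i\ge2,\\ \operatorname{def}(\mu),&\mu_i=1,\end{cases}
\qquad\quad \operatorname{def}(\lambda\cup1)=\operatorname{def}(\lambda).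
\end{equation}
The coverage of a type of defect $r$ therefore involves only anchors of defect $r-1$ and $r$, and one can try to impose exact coverage one defect at a time.

\begin{definition}\label{def:level}
Let $k\ge0$. The \emph{level-$k$ equations} are the equations $F_w(\mu)=1$ for all $\mu\in\mathcal P_d$ with $\operatorname{def}(\mu)\le k$, in the unknowns $w_\lambda$ with $\lambda\in\mathcal P_{d-1}$, $\operatorname{def}(\lambda)\le k$. If they have exactly one solution, the \emph{recursive orbit weights of level $k$} are \emph{well defined}: they are given by this solution for $\operatorname{def}(\lambda)\le k$, and $w_\lambda=1$ for $\operatorname{def}(\lambda)>k$.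
\end{definition}

For instance, the level-$2$ equations, at the types $1^d$, $2\,1^{d-2}$, $3\,1^{d-3}$, $2^21^{d-4}$, are
\begin{gather*}
d\,w_{1^{d-1}}=1,\qquad w_{1^{d-1}}+(d-2)w_{2\,1^{d-3}}=1,\\
w_{2\,1^{d-3}}+(d-3)w_{3\,1^{d-4}}=1,\qquad 2w_{2\,1^{d-3}}+(d-4)w_{2^21^{d-5}}=1,
\end{gather*}
and they are solved in order of increasing defect.

\begin{example}\label{ex:d3}
Let $d=3$ and $k=0$. The weights are $w_{1^2}=\frac13$ and $w_2=1$, and the coverages are $F_w(1^3)=1$, $F_w(2\,1)=w_{1^2}+w_2=\frac43$, $F_w(3)=w_2=1$. This is a cover, of total weight
\[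
q+\tfrac13\tbinom q2=\tfrac{q^2+5q}6=\tfrac{(q+1)(q+2)}6+\tfrac{q-1}3=\tfrac Nq+\tfrac{q-1}3 .
\]
Figure~\ref{fig:g33} shows the case $q=3$.
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x={(1.4cm,0cm)},y={(0.7cm,1.212cm)}]
\foreach \x/\y in {0/0,2/0,0/2}{
  \filldraw[fill=gray!35] (\x,\y) -- ++(1,0) -- ++(-1,1) -- cycle;
  \node at ({\x+0.333},{\y+0.333}) {$1$};}
\foreach \x/\y in {1/0,0/1,1/1}{
  \filldraw[fill=gray!12] (\x,\y) -- ++(1,0) -- ++(-1,1) -- cycle;
  \node at ({\x+0.333},{\y+0.333}) {$\frac13$};}
\foreach \x/\y in {1/0,2/0,0/1,0/2,2/1,1/2}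
  \filldraw[fill=white] (\x,\y) circle (2.2pt);
\foreach \x/\y in {0/0,3/0,0/3,1/1}
  \fill (\x,\y) circle (2.8pt);
\node[left] at (0,0) {$(3,0,0)$};
\node[right] at (3,0) {$(0,3,0)$};
\node[right] at (0,3) {$\,(0,0,3)$};
\end{tikzpicture}
\caption{The graph $G_3(3)$ with its six upward cliques shaded. Each clique carries its level-$0$ weight: $1$ if the anchor has type $2$, and $\frac13$ if it has type $1^2$. These weights form a fractional cover of total weight $4$. The four black vertices (the corners and the center $(1,1,1)$) are independent, so $\alpha_3(3)=4$.}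
\label{fig:g33}
\end{figure}

At level $2$ it is known that for $d\ge7$ the weights are nonnegative and form a fractional cover, and that $0\le\alpha_q(d)-N/q\le C_dq^{d-4}$ for all sufficiently large $q$. The following conjecture, posed in \cite{Z}, extends this to all levels.

\begin{quote}
\textbf{Conjecture} (fixed-degree defect hierarchy). For every $k\ge0$ and every $d\ge2k+3$, the recursive orbit weights of levels at most $k$ are nonnegative and form a fractional cover. If so, then $\alpha_q(d)=\frac1q\binom{q+d-1}{d}+O_d(q^{d-k-2})$ as $q\to\infty$.
\end{quote}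

The difficulty is the sign of the weights, because each step of the recursion subtracts. The equation at $2^r1^{d-2r}$ reads
\[
r\,w_{2^{r-1}1^{d-2r+1}}+(d-2r)\,w_{2^r1^{d-2r-1}}=1,
\]
so the new weight is nonnegative only if the previous one is at most $1/r$, and that upper bound in turn requires a lower bound one step further back. We avoid this induction by solving the recursion in closed form.

\subsection{Results}

For $j\ge0$ let $H_j$ be the Taylor polynomial of degree $j$ of $e^{t-1}$ at $t=1$:
\[
H_j(t)=\sum_{i=0}^j\frac{(t-1)^i}{i!}.
\]

\begin{theorem}[the conjecture]\label{thm:A}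
Let $k\ge0$ and $d\ge2k+3$. The recursive orbit weights of level $k$, and hence of every level at most $k$, are well defined, lie in $(0,1]$, and form a fractional cover for every $q$. For anchor types $\lambda$ of defect at most $k$,
\[
w_\lambda=\int_0^1\prod_iH_{\lambda_i}(t)\,dt .
\]
Moreover, for all $q\ge2$,
\[
0\le\alpha_q(d)-\frac1q\binom{q+d-1}d\le\frac{d-k-2}q\sum_{s=1}^{d-k-1}\binom qs\binom{d-1}{s-1}=O_d(q^{d-k-2}).
\]
\end{theorem}

\begin{theorem}[sharp range]\label{thm:B}
Let $d\ge2$ and $k\ge0$. If $d\le2k$, the level-$k$ equations are inconsistent. If $d\in\{2k+1,2k+2\}$, the level-$k$ weights are well defined and positive but are not a fractional cover. So, for $d\ge2$, the level-$k$ weights exist and form a fractional cover if and only if $d\ge2k+3$.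
\end{theorem}

The last theorem describes the optimum over all nonnegative covers by upward cliques, with weights that are not assumed to depend only on the type.

\begin{theorem}[optimum of the method]\label{thm:C}
Fix $d\ge2$, put $a=\lfloor d/2\rfloor$, and let $\delta_*=2^{-a}$ if $d=2a$ and $\delta_*=\frac13\,2^{-(a-1)}$ if $d=2a+1$. For $q\ge2d$,
\[
\frac Nq+\Bigl(1-\frac aq\Bigr)\delta_*\binom qa\ \le\ \tau_q(d)\ \le\ \frac Nq+\delta_*\binom qa+O_d(q^{a-1}),
\]
so $\tau_q(d)=\frac Nq+\frac{\delta_*}{a!}q^a+O_d(q^{a-1})$. In particular,
\[
0\le\alpha_q(d)-\frac Nq\le\frac{\delta_*}{a!}\,q^{\lfloor d/2\rfloor}+O_d(q^{\lfloor d/2\rfloor-1}),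
\]
and no argument using only fractional covers by upward cliques can give a smaller leading term.
\end{theorem}

The exponent in Theorem~\ref{thm:A} is the true cost of the level-$k$ weights.

\begin{proposition}\label{prop:D}
For $d\ge2k+3$, the total weight of the level-$k$ cover is $N/q+\Theta_d(q^{d-k-2})$.
\end{proposition}

For $d\ge3$ the largest admissible level is $k=\lfloor(d-3)/2\rfloor$. It equals $a-2$ if $d=2a$ and $a-1$ if $d=2a+1$, and in both cases $d-k-2=a=\lfloor d/2\rfloor$. So the hierarchy ends exactly at the optimal order of Theorem~\ref{thm:C}.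

All three theorems come from one identity (Lemma~\ref{lem:master}): the integral weights, extended to all anchor types, cover exactly every vertex that has a coordinate equal to $1$, and leave an explicit positive deficit at every other vertex. Section~\ref{sec:threshold} compares $k$ with the smallest defect at which a deficit occurs, and Section~\ref{sec:optimum} computes the cost of repairing the deficits.

\section{The integral weights}\label{sec:integral}

The first two weights already show the pattern. We have $w_{1^{d-1}}=\frac1d=\int_0^1t^{d-1}\,dt$, and for $d\ge3$ the second equation gives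
\[
w_{2\,1^{d-3}}=\frac{1-1/d}{d-2}=\frac{d-1}{d(d-2)}=\frac12\Bigl(\frac1{d-2}+\frac1d\Bigr)=\int_0^1\frac{1+t^2}2\,t^{d-3}\,dt .
\]
Each weight is the integral of a product with one factor per part: $t$ for a part $1$, and $\frac12(1+t^2)$ for a part $2$. The explanation is the product rule. The derivative of the factor for $2$ is the factor for $1$, and the derivative of the factor for $1$ is $1$. So for the vertex type $2\,1^{d-2}$,
\[
\frac{d}{dt}\Bigl(\frac{1+t^2}2\,t^{d-2}\Bigr)=t\cdot t^{d-2}+(d-2)\,\frac{1+t^2}2\,t^{d-3},
\]
and the terms on the right are the products that belong to the anchors $1^{d-1}$ and $2\,1^{d-3}$. Integrating over $[0,1]$ gives $w_{1^{d-1}}+(d-2)w_{2\,1^{d-3}}=1-0$, the second equation. For $d=2$ the function in parentheses does not vanish at $t=0$, and the same computation gives $w_1=1-\frac12$: the vertices $2e_i$ receive coverage $\frac12$ only.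

In general we want a factor $h_j$ for a part $j$ such that $h_0=1$ (empty boxes play no role), $h_j'=h_{j-1}$ (removing a token is differentiation, so that \eqref{eq:F} becomes the product rule), and $h_j(1)=1$ (the boundary term at $t=1$ is the required coverage). Then $h_j$ is a polynomial of degree $j$ with $h_j^{(i)}(1)=h_{j-i}(1)=1$ for $0\le i\le j$, so $h_j=H_j$ by Taylor's formula. Conversely, the definition of $H_j$ gives
\begin{equation}\label{eq:H}
H_0=1,\qquad H_j'=H_{j-1}\ \ (j\ge1),\qquad H_j(1)=1,
\end{equation}
and $H_1=t$, $H_2=\frac12+\frac12t^2$, $H_3=\frac13+\frac12t+\frac16t^3$.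

\begin{lemma}\label{lem:H}
For $j\ge1$ and $t\in[0,1]$ we have $t\le H_j(t)\le1$. Moreover $H_1(0)=0$, and $H_j(0)>0$ for $j\ge2$; in particular $H_2(0)=\frac12$ and $H_3(0)=\frac13$.
\end{lemma}

\begin{proof}
By \eqref{eq:H}, $H_j(t)=1-\int_t^1H_{j-1}(s)\,ds$. If $0\le H_{j-1}\le1$ on $[0,1]$, the integral lies in $[0,1-t]$, so $t\le H_j(t)\le1$, and in particular $0\le H_j\le 1$. Since $H_0=1$, induction gives the first claim. For $j\ge2$, $H_{j-1}$ is a nonconstant polynomial that is at most $1$ on $[0,1]$, so $\int_0^1H_{j-1}<1$ and $H_j(0)>0$.
\end{proof}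

For a partition $\lambda$ put
\[
P_\lambda(t)=\prod_iH_{\lambda_i}(t),\qquad U_\lambda=\int_0^1P_\lambda(t)\,dt,\qquad \delta(\lambda)=P_\lambda(0),
\]
with $P_\emptyset=1$. We regard $U=(U_\lambda)_{\lambda\in\mathcal P_{d-1}}$ as a family of weights on all anchor types, and call $\delta(\mu)$ the \emph{deficit} of the vertex type $\mu$. For $\lambda\in\mathcal P_{d-1}$, Lemma~\ref{lem:H} gives $t^{d-1}\le t^{\ell(\lambda)}\le P_\lambda(t)\le1$ on $[0,1]$, hence
\begin{equation}\label{eq:U}
\frac1d\le U_\lambda\le1 .
\end{equation}

\begin{lemma}[master identity]\label{lem:master}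
For every $d\ge1$ and $\mu\in\mathcal P_d$ we have $F_U(\mu)=1-\delta(\mu)$, with $\delta(\mu)\in[0,1]$. Moreover $\delta(\mu)=0$ if $\mu$ has a part equal to $1$, and $\delta(\mu)>0$ otherwise.
\end{lemma}

\begin{proof}
By the product rule and \eqref{eq:H},
\[
P_\mu'=\sum_iH_{\mu_i-1}\prod_{j\ne i}H_{\mu_j}=\sum_iP_{\mu-e_i},
\]
where for $\mu_i=1$ the factor $H_0=1$ corresponds to deleting the part. Integrating over $[0,1]$ gives $F_U(\mu)=P_\mu(1)-P_\mu(0)=1-\delta(\mu)$. The statements about $\delta(\mu)=\prod_iH_{\mu_i}(0)$ follow from Lemma~\ref{lem:H}.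
\end{proof}

So $U$ satisfies every equation at a type with a part $1$. These equations already leave no freedom.

\begin{lemma}[uniqueness]\label{lem:unique}
Let $d\ge1$ and $k\ge0$. The equations $F_w(\lambda\cup1)=1$, for all $\lambda\in\mathcal P_{d-1}$ with $\operatorname{def}(\lambda)\le k$, have the unique solution $w_\lambda=U_\lambda$ $(\operatorname{def}(\lambda)\le k)$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:master}, $U$ is a solution. Let $\operatorname{def}(\lambda)=r\le k$, and let $m\ge1$ be the number of parts $1$ of $\lambda\cup1$. Removing a part $1$ gives $\lambda$, and by \eqref{eq:def} decreasing a part $\ge2$ gives an anchor of defect $r-1$. So the equation at $\lambda\cup1$ reads $m\,w_\lambda+(\text{weights of anchors of defect }r-1)=1$, and it determines $w_\lambda$ from weights of smaller defect. Induction on $r$ gives uniqueness.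
\end{proof}

For example, the remaining two level-$2$ weights are $\int_0^1H_3\,t^{d-4}\,dt=\frac1{3(d-3)}+\frac1{2(d-2)}+\frac1{6d}$ and $\int_0^1H_2^2\,t^{d-5}\,dt=\frac14\bigl(\frac1{d-4}+\frac2{d-2}+\frac1d\bigr)$.

\begin{remark}
The weights have a probabilistic meaning, which we do not use. Let $X$ be the number of fixed points of a uniformly random permutation of $j$ points. Then $\mathbb E\binom Xi=\binom ji\frac{(j-i)!}{j!}=\frac1{i!}$ for $0\le i\le j$, so $\mathbb E\,t^X=\sum_i\mathbb E\binom Xi(t-1)^i=H_j(t)$. Now permute the tokens within each box independently and uniformly, and let $Y$ be the total number of fixed tokens. For a placement of type $\lambda$ we get $P_\lambda(t)=\mathbb E\,t^Y$, so $U_\lambda=\mathbb E\frac1{1+Y}$, and $\delta(\lambda)$ is the probability that no token is fixed.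
\end{remark}

\section{The threshold $d\ge2k+3$}\label{sec:threshold}

By Lemma~\ref{lem:master}, the only obstacles are the vertex types without a part $1$. The first question is how small their defect can be. For $d\ge2$ and $a=\lfloor d/2\rfloor$ put
\[
\beta=2^a\ \text{ if }d=2a,\qquad \beta=3\,2^{a-1}\ \text{ if }d=2a+1 .
\]

\begin{lemma}\label{lem:beta}
Let $d\ge2$. If $\mu\in\mathcal P_d$ has no part $1$, then $\ell(\mu)\le a$ and $\operatorname{def}(\mu)\ge\lceil d/2\rceil$, with equality only for $\mu=\beta$. Every $\beta-e_i$ has defect $\lceil d/2\rceil-1$, and $\delta(\beta)=\delta_*$, so $F_U(\beta)=1-\delta_*<1$.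
\end{lemma}

\begin{proof}
All parts are at least $2$, so $2\ell(\mu)\le d$, that is, $\ell(\mu)\le a$ and $\operatorname{def}(\mu)\ge d-a=\lceil d/2\rceil$. If $\ell(\mu)=a$, subtracting $2$ from each part leaves $d-2a\in\{0,1\}$, so $\mu=\beta$. The defect of $\beta-e_i$ is given by \eqref{eq:def}. Finally $\delta(\beta)$ is $H_2(0)^a$ or $H_3(0)H_2(0)^{a-1}$, which is $\delta_*$.
\end{proof}

Everything now depends on the position of $\operatorname{def}(\beta)=\lceil d/2\rceil$ relative to $k$. It is at most $k$ if $d\le2k$, it equals $k+1$ if $d\in\{2k+1,2k+2\}$, and it is at least $k+2$ if $d\ge2k+3$. In the last two cases the recursion works.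

\begin{lemma}\label{lem:exist}
Let $d\ge2$ and $d\ge2k+1$. The level-$k$ weights are well defined, equal $U_\lambda$ for $\operatorname{def}(\lambda)\le k$, and all lie in $[\frac1d,1]$.
\end{lemma}

\begin{proof}
Since $\lceil d/2\rceil\ge k+1$, every vertex type of defect at most $k$ has a part $1$ by Lemma~\ref{lem:beta}. By \eqref{eq:def} these types are exactly the $\lambda\cup1$ with $\lambda\in\mathcal P_{d-1}$, $\operatorname{def}(\lambda)\le k$. So the level-$k$ equations are those of Lemma~\ref{lem:unique}. The bounds follow from \eqref{eq:U}, the remaining weights being $1$.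
\end{proof}

The covering property is decided at defect $k+1$. Lower defects are covered exactly, and higher defects see only anchors of weight $1$. A type of defect $k+1$ sees an anchor of weight $1$ precisely when it has a part $1$, and this is where the full hypothesis $d\ge2k+3$ enters.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $w$ be the level-$k$ weights. Lemma~\ref{lem:exist} gives their existence, their range and the integral formula. Since $\lceil d/2\rceil\ge k+2$, Lemma~\ref{lem:beta} shows that
\begin{equation}\label{eq:star}
\text{every }\mu\in\mathcal P_d\text{ with }\operatorname{def}(\mu)\le k+1\text{ has a part equal to }1.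
\end{equation}
Let $\mu\in\mathcal P_d$. If $\operatorname{def}(\mu)\le k$, then $F_w(\mu)=1$ by definition. If $\operatorname{def}(\mu)=k+1$, then $\mu$ has a part $1$ by \eqref{eq:star}; deleting it gives an anchor of defect $k+1$, hence of weight $1$, and the other terms of \eqref{eq:F} are nonnegative, so $F_w(\mu)\ge1$. If $\operatorname{def}(\mu)\ge k+2$, then every $\mu-e_i$ has defect at least $k+1$ and weight $1$, so $F_w(\mu)=\ell(\mu)\ge1$. Thus $w$ is a fractional cover. For a level $j\le k$ we have $d\ge2j+3$, so the same holds at level $j$.

By Lemma~\ref{lem:basic}(a) and (c),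
\[
0\le\alpha_q(d)-\frac Nq\le\sum_bw_b-\frac Nq=\frac1q\sum_x\bigl(F_w(x)-1\bigr).
\]
The term $F_w(x)-1$ vanishes unless $\operatorname{def}(x)\ge k+1$, that is, unless $\ell(x)\le d-k-1$. In that case $F_w(x)$ is a sum of $\ell(x)$ weights, each at most $1$, so $F_w(x)-1\le\ell(x)-1\le d-k-2$. Counting these vertices by Lemma~\ref{lem:basic}(d) gives the explicit bound. The sum in it is a polynomial in $q$ of degree $d-k-1$, so the bound is $O_d(q^{d-k-2})$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:D}]
The upper estimate for $\sum_bw_b-N/q$ was just proved. For the lower one, let $x$ be a vertex of defect $k+1$. By \eqref{eq:star} it has a coordinate $1$, which contributes an anchor of weight $1$. Its defect is positive, so it also has a coordinate at least $2$, which contributes an anchor of weight at least $\frac1d$ by Lemma~\ref{lem:exist}. Hence $F_w(x)-1\ge\frac1d$. There are $\binom q{d-k-1}\binom{d-1}{d-k-2}=\Theta_d(q^{d-k-1})$ such vertices, and $F_w-1\ge0$ at all others. Lemma~\ref{lem:basic}(a) finishes the proof.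
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $d\le2k$, and suppose that $w$ solves the level-$k$ equations. They include the equations of Lemma~\ref{lem:unique}, so $w_\lambda=U_\lambda$ whenever $\operatorname{def}(\lambda)\le k$. They also include $F_w(\beta)=1$, because $\operatorname{def}(\beta)\le k$. But all $\beta-e_i$ have defect less than $k$, so $F_w(\beta)=F_U(\beta)<1$ by Lemma~\ref{lem:beta}, a contradiction.

Let $d\in\{2k+1,2k+2\}$. By Lemma~\ref{lem:exist} the weights $w$ are well defined and positive. Now $\operatorname{def}(\beta)=k+1$ and all $\beta-e_i$ have defect $k$, so again $F_w(\beta)=F_U(\beta)<1$, and $w$ is not a cover. Together with Theorem~\ref{thm:A}, this gives the equivalence.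
\end{proof}

For $d\le2k$ one cannot rescue the construction by dropping the equations at types without a part $1$: the proof shows that the remaining equations force $F_w(\beta)=1-\delta_*$. The hypothesis $d\ge2$ is needed because $\beta$ does not exist for $d=1$; there the only equation is $w_\emptyset=1$, and it gives a cover at every level.

\section{The optimum over all covers}\label{sec:optimum}

Throughout this section $d\ge2$. For a vertex $x$ and an anchor $b$, we write $\delta(x)$ and $U_b$ for the values at their types. The weights $U$ cost at most $N/q$ and fail only at vertices without a coordinate $1$. Among these, the vertices of type $\beta$ have the largest support, and they outnumber the others by a factor of order $q$. The cost of repairing them depends on how many fit into one clique, and here the parity of $d$ matters. Put $\kappa=1$ if $d=2a$ and $\kappa=a$ if $d=2a+1$.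

\begin{lemma}\label{lem:kappa}
\begin{enumerate}
\item[(a)] If $b$ has type $\lambda$, then $K_b$ consists of $q-\ell(\lambda)$ vertices of type $\lambda\cup1$ and one vertex of type $\lambda+e_i$ for each $i=1,\dots,\ell(\lambda)$.
\item[(b)] For every $\lambda\in\mathcal P_{d-1}$, at most $\kappa$ positions $i$ satisfy $\lambda+e_i=\beta$.
\item[(c)] There are $\kappa\binom qa$ vertices of type $\beta$, and they are contained in the union of $\binom qa$ upward cliques.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The new token goes into one of the $q-\ell(\lambda)$ empty boxes or into one of the occupied ones.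

(b) If $\lambda+e_i=\beta$ for some $i$, then $\lambda$ arises from $\beta$ by decreasing one part. For $d=2a$ this gives $\lambda=2^{a-1}1$. Since $\beta$ has no part $1$, the part increased must be the $1$, so there is one such position. For $d=2a+1$, either $\lambda=2^a$, where all $a$ positions work, or $a\ge2$ and $\lambda=3\,2^{a-2}1$, where again only the position of the $1$ works.

(c) For $d=2a$ a vertex of type $\beta$ is determined by its support, so there are $\binom qa$ of them; choose one clique through each. For $d=2a+1$ one chooses the support and the position of the $3$, in $a\binom qa$ ways. Decreasing the $3$ shows that each such vertex lies in a clique with anchor of type $2^a$, and there are $\binom qa$ anchors of this type.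
\end{proof}

\subsection{The upper bound}

Start from the weights $U$. By Lemma~\ref{lem:basic}(a) and Lemma~\ref{lem:master}, $\sum_bU_b=\frac Nq-\frac1q\sum_x\delta(x)\le\frac Nq$. Add $\delta_*$ to the weight of each of the $\binom qa$ cliques of Lemma~\ref{lem:kappa}(c); this costs $\delta_*\binom qa$ and raises the coverage of every vertex of type $\beta$ to at least $1$. By Lemma~\ref{lem:beta}, every other vertex $x$ with $\delta(x)>0$ has $\ell(x)<a$. For each of them, add $\delta(x)\le1$ to one clique containing $x$; by Lemma~\ref{lem:basic}(d) this costs at most $\sum_{s<a}\binom qs\binom{d-1}{s-1}=O_d(q^{a-1})$. Adding weight never lowers a coverage, so the result is a nonnegative cover, and the upper bound of Theorem~\ref{thm:C} follows.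

\subsection{The lower bound: plan and an example}

By Lemma~\ref{lem:basic}(b) we need a fractional packing of large total. The constant function $y\equiv1/q$ has sum $1$ on every clique and total $N/q$. We perturb it to $y=(1+z)/q$, where $z$ has sum $0$ on every clique, so that all clique sums of $y$ remain $1$, and $z\ge-1$, so that $y\ge0$. The gain is $\frac1q\sum_xz(x)$, and the master identity evaluates it.

\begin{lemma}\label{lem:gain}
If $\sum_{x\in K_b}z(x)=0$ for every anchor $b$, then $\sum_xz(x)=\sum_xz(x)\delta(x)$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:master}, $1=F_U(x)+\delta(x)$, and $\sum_xz(x)F_U(x)=\sum_bU_b\sum_{x\in K_b}z(x)=0$.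
\end{proof}

So only the values of $z$ at vertices without a coordinate $1$ count. We give $z$ a large value $c$ at type $\beta$ and the value $0$ at the other types without a part $1$; the clique conditions then determine $z$ at the types with a part $1$. The constraint $z\ge-1$ limits $c$: a clique containing $\kappa$ vertices of type $\beta$ has an anchor of length $a$, and its $q-a$ vertices of type $\lambda\cup1$ have to absorb the amount $\kappa c$. This suggests $c=(q-a)/\kappa$.

\begin{example}
Let $d=3$ and $q\ge3$, so $a=\kappa=1$, $\beta=3$, $c=q-1$. A clique with anchor of type $2$ has one vertex of type $3$ and $q-1$ of type $2\,1$, which forces $z=-1$ on type $2\,1$. A clique with anchor of type $1^2$ has two vertices of type $2\,1$ and $q-2$ of type $1^3$, which forces $z=\frac2{q-2}$ on type $1^3$. Then $y=(1+z)/q$ equals $1$, $0$, $\frac1{q-2}$ on the types $3$, $2\,1$, $1^3$, and its total is $q+\frac1{q-2}\binom q3=q+\frac13\binom q2$. This is the total weight of the cover in Example~\ref{ex:d3}, so $\tau_q(3)=\frac Nq+\frac{q-1}3$, which is the lower bound of Theorem~\ref{thm:C} with $\delta_*=\frac13$.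 For $d=2$ the same recipe gives $z=q-1$ on type $2$ and $z=-1$ on type $1^2$, and $y$ is the indicator function of the independent set $\{2e_1,\dots,2e_q\}$.
\end{example}

\subsection{The lower bound: proof}

Let $q\ge2d$ and $c=(q-a)/\kappa$. Define $\zeta:\mathcal P_d\to\mathbb R$ by recursion on the length: $\zeta_\beta=c$; $\zeta_\mu=0$ for all other $\mu$ without a part $1$; and
\begin{equation}\label{eq:zeta}
\zeta_{\lambda\cup1}=-\frac1{q-\ell(\lambda)}\sum_{i=1}^{\ell(\lambda)}\zeta_{\lambda+e_i}\qquad(\lambda\in\mathcal P_{d-1}).
\end{equation}
This is a valid definition: each type with a part $1$ is $\lambda\cup1$ for exactly one $\lambda$, the types $\lambda+e_i$ have length $\ell(\lambda)<\ell(\lambda\cup1)$, and $q>d-1\ge\ell(\lambda)$. Let $z(x)$ be the value of $\zeta$ at the type of $x$. By Lemma~\ref{lem:kappa}(a), equation \eqref{eq:zeta} says exactly that $z$ has sum $0$ on every clique with anchor of type $\lambda$. It remains to show that the large value $c$ does not propagate to values below $-1$.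

\begin{lemma}\label{lem:zeta}
We have $\zeta_\mu=0$ if $\ell(\mu)\le a$ and $\mu\ne\beta$, and $|\zeta_\mu|\le1$ if $\ell(\mu)\ge a+1$. In particular $\zeta_\mu\ge-1$ for all $\mu\in\mathcal P_d$.
\end{lemma}

\begin{proof}
We use induction on $\ell(\mu)$. Let $\ell(\mu)\le a$ and $\mu\ne\beta$. If $\mu$ has no part $1$ (this includes the only type of length one, $\mu=(d)$), then $\zeta_\mu=0$ by definition. Otherwise \eqref{eq:zeta} expresses $\zeta_\mu$ through types of length $\ell(\mu)-1<a$, which differ from $\beta$ and have $\zeta=0$ by induction.

Let $\ell(\mu)\ge a+1$. By Lemma~\ref{lem:beta}, $\mu$ has a part $1$, say $\mu=\lambda\cup1$. If $\ell(\mu)=a+1$, the types $\lambda+e_i$ have length $a$, so only those equal to $\beta$ contribute to \eqref{eq:zeta}, and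
\[
\zeta_\mu=-\frac c{q-a}\,\#\{i:\lambda+e_i=\beta\}=-\frac1\kappa\,\#\{i:\lambda+e_i=\beta\}\in[-1,0]
\]
by Lemma~\ref{lem:kappa}(b). If $\ell(\mu)\ge a+2$, the types $\lambda+e_i$ have length at least $a+1$, so $|\zeta_{\lambda+e_i}|\le1$ by induction, and
\[
|\zeta_\mu|\le\frac{\ell(\lambda)}{q-\ell(\lambda)}\le\frac d{q-d}\le1,
\]
where the last step uses $q\ge2d$. Finally $\zeta_\beta=c>0$.
\end{proof}

\begin{proof}[End of the proof of Theorem~\ref{thm:C}]
Let $y=(1+z)/q$. Then $y\ge0$ by Lemma~\ref{lem:zeta}, and $\sum_{x\in K_b}y(x)=\frac1q(q+0)=1$ for every $b$, so $y$ is a fractional packing. The product $z(x)\delta(x)$ vanishes unless $x$ has type $\beta$: if $x$ has a coordinate $1$ then $\delta(x)=0$, and otherwise $z(x)=0$ unless the type is $\beta$. By Lemmas~\ref{lem:gain}, \ref{lem:kappa}(c) and~\ref{lem:beta},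
\[
\sum_xz(x)=\kappa\binom qa\cdot c\,\delta_*=(q-a)\,\delta_*\binom qa .
\]
Lemma~\ref{lem:basic}(b) now gives
\[
\tau_q(d)\ge\sum_xy(x)=\frac Nq+\Bigl(1-\frac aq\Bigr)\delta_*\binom qa .
\]
Both $\binom qa$ and $(1-\frac aq)\binom qa$ equal $q^a/a!+O_d(q^{a-1})$, so the two bounds give the asymptotic formula for $\tau_q(d)$. The estimate for $\alpha_q(d)$ follows from Lemma~\ref{lem:basic}(c). Every nonnegative fractional cover by upward cliques has total weight at least $\tau_q(d)$, which proves the last assertion.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Z}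
Aryeh Lev Zabokritskiy,
\emph{Independent Sets in Multiset Profile Graphs via Weighted Local Covers},
arXiv:2607.13733 (2026).

\end{thebibliography}
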